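\title{Oscillating coefficients of the $J$-function of a Fano manifold}

\begin{abstract}
Let $X$ be a Fano manifold, let $J_m$ be the coefficients of its $J$-function on the anticanonical line, and let $T$ be the spectral radius of small quantum multiplication by $c_1(X)$. We answer in the negative the question whether every eigenvalue of modulus $T$ gives a normalization under which the $J_m$ have a nonzero limit. The sixfold $\mathbb P_{\mathbb P^3}(\mathcal O\oplus\mathcal O(3))\times\mathbb P^2$ is a counterexample, and there are counterexamples in every dimension at least six. For a positive answer it is necessary that the eigenvalues of modulus $T$ form a single orbit of the $r$-th roots of unity, where $r$ is the Fano index. When the blocks of quantum cohomology at these eigenvalues are reduced, we prove an asymptotic formula for $J_m$ with one nonzero term for each such eigenvalue, and the necessary condition becomes sufficient.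
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $X$ is a Fano manifold of complex dimension $n>0$. We write $c_1=c_1(X)$, $H^*(X)=H^*(X;\mathbb C)$ and $(a,b)=\int_Xa\cup b$, and we fix bases $\{\phi_\ell\}$, $\{\phi^\ell\}$ of homogeneous classes with $(\phi_j,\phi^\ell)=\delta_j^\ell$. The Fano index $r$ is the largest integer dividing $c_1$ in $H^2(X;\mathbb Z)$. Since $c_1$ is ample, $\langle c_1,d\rangle\in r\mathbb Z_{>0}$ for every nonzero effective curve class $d$, and only finitely many $d$ have a given degree $\langle c_1,d\rangle$. Sums over $d$ run over effective classes.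

The genus-zero descendant Gromov--Witten invariants of $X$ are the numbers
\[
\langle\gamma_1\psi^{k_1},\dots,\gamma_s\psi^{k_s}\rangle_{0,s,d}=\int_{[\overline{\mathcal M}_{0,s}(X,d)]^{\mathrm{vir}}}\prod_{j=1}^s\mathrm{ev}_j^*(\gamma_j)\,\psi_j^{k_j},
\]
where $\overline{\mathcal M}_{0,s}(X,d)$ is the moduli space of genus-zero stable maps of class $d$ with $s$ marked points, $\mathrm{ev}_j$ is evaluation at the $j$-th point, and $\psi_j$ is the first Chern class of the cotangent line at that point. An insertion $\gamma/(1-\psi)$ means $\sum_{k\ge0}\gamma\psi^k$. The small quantum product at the origin $\tau=0$ is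
\[
a\star b=\sum_{d}(a\star b)_d,\qquad (a\star b)_d=\sum_\ell\langle a,b,\phi^\ell\rangle_{0,3,d}\,\phi_\ell ,
\]
and $(a\star b)_0=a\cup b$. We write $E=c_1\star{}$ for quantum multiplication by $c_1$ on $H^*(X)$.

The $J$-function of $X$ on the anticanonical line is
\[
J(t)=t^{c_1}\Big(1+\sum_{d\ne0,\ \ell}\Big\langle\frac{\phi^\ell}{1-\psi}\Big\rangle_{0,1,d}\phi_\ell\,t^{\langle c_1,d\rangle}\Big),
\]
so that
\[
t^{n/2}J(t)=t^\beta\sum_{m\ge0}J_mt^m,\qquad \beta=\tfrac n2+c_1,\qquad J_m\in H^*(X),
\]
with $J_0=1$ and $J_m=0$ unless $r\mid m$. Functions of $c_1$ are taken in the cup product ring, where $c_1$ is nilpotent: if $\varphi$ is holomorphic near $z_0\in\mathbb C$ and $\nu$ is a nilpotent even class, then $\varphi(z_0+\nu)=\sum_j\varphi^{(j)}(z_0)\nu^j/j!$, a finite sum that acts by cup product. This rule respects sums and products of functions, so identities such as $\Gamma(\sigma+1)=\sigma\Gamma(\sigma)$ persist, and $\varphi(z_0+\nu)$ is invertible when $\varphi(z_0)\neq0$. For example, $m^\beta=e^{\beta\log m}$.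

\begin{definition}\label{def:ML}
Let $T>0$, $\theta\in\mathbb R$ and $A\in H^*(X)$. The series $t^{n/2}J(t)$ is a \emph{$(T,\theta,A)$-scaled asymptotic Mittag-Leffler series} if
\begin{equation}\label{eq:limit}
\lim_{m\to\infty,\ m\in r\mathbb Z}J_m\,m!\,m^\beta\,T^{-(m+\beta)}\,e^{-\mathrm i\theta(m+\beta)}=A .
\end{equation}
\end{definition}

\medskip\noindent\textbf{Question} (\cite{Hau})\textbf{.} \emph{Let $T$ be the spectral radius of $E$, and let $\theta\in\mathbb R$ be such that $Te^{\mathrm i\theta}$ is an eigenvalue of $E$. Is $t^{n/2}J(t)$ a $(T,\theta,A_\theta)$-scaled asymptotic Mittag-Leffler series for some nonzero $A_\theta\in H^*(X)$?}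

\medskip
From now on $T$ is the spectral radius of $E$, and, as Definition~\ref{def:ML} requires, we assume $T>0$. The eigenvalues of modulus $T$ are called \emph{extremal}, and $S$ is the set of them. We say that \emph{the answer is yes for $X$} if a nonzero $A_\theta$ exists for every $\theta$ with $Te^{\mathrm i\theta}\in S$. Finally, $\mu_r$ is the group of $r$-th roots of unity.

To see what \eqref{eq:limit} measures, put $u=Te^{\mathrm i\theta}$ and $u^\beta=T^\beta e^{\mathrm i\theta\beta}$. Since $m!\,m^\beta$ and $\Gamma(m+1+\beta)$ differ by a factor tending to $1$ (Lemma~\ref{lem:gamma}), the condition compares $t^{n/2}J(t)$, term by term, with the series $A\sum_{r\mid m}(ut)^{m+\beta}/\Gamma(m+1+\beta)$. With $0$ in place of $\beta$ this series is $\frac Ar\sum_{\zeta\in\mu_r}e^{\zeta ut}$. So the definition says that the coefficients of the $J$-function behave like those of the exponentials $e^{vt}$ for $v$ in one orbit $u\mu_r$.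

Exponentials of this kind are expected. Let $D$ be the operator on $H^*(X)$ that multiplies a class of degree $2k$ by $k$, and let $M=D-\frac n2$. In Section~\ref{sec:qde} we construct an operator-valued series $\Phi(t)$ with
\begin{equation}\label{eq:Phi}
\Phi(t)1=t^{n/2}J(t),\qquad \Phi'(t)=\Phi(t)\Big(E-\frac Mt\Big).
\end{equation}
For large $t$ the term $M/t$ is small, and one expects $\Phi$ to be built from the functions $e^{vt}$ with $v$ an eigenvalue of $E$. The $m$-th Taylor coefficient of $e^{vt}$ is $v^m/m!$, so the extremal eigenvalues should dominate. The spectrum of $E$ is invariant under $\mu_r$, and the eigenvalues of one orbit have the same $m$-th power when $r\mid m$. For $\mathbb P^n$ the set $S=(n+1)\mu_{n+1}$ is one orbit; for $\mathbb P^1\times\mathbb P^2$, where $r=1$ and the eigenvalues are $\pm2+3\omega$ with $\omega^3=1$, the set $S=\{5\}$ is one orbit as well. Such examples suggest the answer yes. The same heuristic shows the danger: two different extremal orbits contribute terms of equal size that rotate against each other.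 If $r=1$ and $S=\{u,\bar u\}$ with $u\notin\mathbb R$, the model is the sequence $u^m+\bar u^m$, and $(u^m+\bar u^m)/u^m=1+(\bar u/u)^m$ has no limit.

Our first result needs no asymptotic analysis and no hypothesis on $X$.

\begin{theorem}\label{thm:nec}
\begin{enumerate}
\item[(i)] If $t^{n/2}J(t)$ is a $(T',\theta,A)$-scaled asymptotic Mittag-Leffler series for some real $T'>0$, some $\theta\in\mathbb R$ and some $A\ne0$, then $e^{2\mathrm ir\theta}=1$.
\item[(ii)] If the answer is yes for $X$, then $S$ is a single orbit $u\mu_r$, and $u^r=\pm T^r$.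
\end{enumerate}
\end{theorem}

The second result realizes the model $u^m+\bar u^m$ and answers the Question.

\begin{theorem}\label{thm:counter}
Let $Y=\mathbb P_{\mathbb P^3}(\mathcal O\oplus\mathcal O(3))$ and $X_k=Y\times\mathbb P^2\times(\mathbb P^1)^k$ for $k\ge0$. Then $X_k$ is a Fano manifold of dimension $6+k$ with $r=1$, and $S=\{u,\bar u\}$ with $u\notin\mathbb R$. For neither extremal eigenvalue does a nonzero $A_\theta$ exist. Hence the answer to the Question is no, with counterexamples in every dimension at least six.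
\end{theorem}

The third result turns the heuristic into a formula. Let $H=H^{\mathrm{ev}}(X)$, a commutative algebra under $\star$. For $u\in S$ the generalized $u$-eigenspace $H_u$ of $E$ on $H$ is a direct factor of this algebra, the \emph{block} of $u$ (Section~\ref{sec:blocks}). It is \emph{reduced} if it has no nonzero nilpotent element. This holds, for example, if $u$ is a simple eigenvalue on $H$, or if small quantum cohomology is semisimple.

\begin{theorem}\label{thm:asym}
Suppose that the block $H_u$ is reduced for every $u\in S$. Then there are nonzero classes $V_u\in H$, $u\in S$, with $V_{\zeta u}=V_u$ for $\zeta\in\mu_r$, such that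
\begin{equation}\label{eq:main}
m!\,m^\beta J_m=\sum_{u\in S}u^mV_u+o(T^m)\qquad(m\to\infty,\ m\in\mathbb Z).
\end{equation}
For $\theta\in\mathbb R$, the limit in \eqref{eq:limit} exists if and only if $S=Te^{\mathrm i\theta}\mu_r$, and in that case it equals $rT^{-\beta}e^{-\mathrm i\theta\beta}V_{Te^{\mathrm i\theta}}\ne0$. Hence for such $X$ the answer is yes if and only if $S$ is a single $\mu_r$-orbit.
\end{theorem}

Formula \eqref{eq:main} is thus the replacement for the expected property whenever the extremal blocks are reduced. We do not settle whether a single orbit suffices when an extremal block is not reduced.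

\section{The quantum differential equation}\label{sec:qde}

We write $|\gamma|=\frac12\deg\gamma$ for a homogeneous class $\gamma$. The following standard properties of the invariants are used; in (b) and (c) one assumes $d\ne0$ or $s\ge3$, and terms with $\psi^{-1}$ are zero.
\begin{enumerate}
\item[(a)] \emph{Dimension.} The invariant $\langle\gamma_1\psi^{k_1},\dots,\gamma_s\psi^{k_s}\rangle_{0,s,d}$ vanishes unless $\sum_j(|\gamma_j|+k_j)=n-3+s+\langle c_1,d\rangle$. It is rational if the $\gamma_j$ are rational.
\item[(b)] \emph{String equation.} $\langle1,\gamma_1\psi^{k_1},\dots,\gamma_s\psi^{k_s}\rangle_{0,s+1,d}=\sum_j\langle\dots,\gamma_j\psi^{k_j-1},\dots\rangle_{0,s,d}$.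
\item[(c)] \emph{Divisor equation.} $\langle c_1,\gamma_1\psi^{k_1},\dots,\gamma_s\psi^{k_s}\rangle_{0,s+1,d}$ equals
\[
\langle c_1,d\rangle\,\langle\gamma_1\psi^{k_1},\dots,\gamma_s\psi^{k_s}\rangle_{0,s,d}+\sum_j\langle\dots,(c_1\cup\gamma_j)\psi^{k_j-1},\dots\rangle_{0,s,d}.
\]
\item[(d)] \emph{Topological recursion.} $\langle a,b,\gamma\psi^{k+1}\rangle_{0,3,d}=\sum_{d'+d''=d,\ d''\ne0}\langle(a\star b)_{d'},\gamma\psi^k\rangle_{0,2,d''}$.
\item[(e)] \emph{WDVV.} The product $\star$ is associative, has unit $1$, is commutative on $H$, and satisfies $(a\star b,c)=(a,b\star c)$. For $v\in H$ the first-order big quantum product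
\[
a\star_\varepsilon b=a\star b+\varepsilon\sum_{d,\ell}\langle a,b,v,\phi^\ell\rangle_{0,4,d}\,\phi_\ell
\]
on $H\otimes\mathbb C[\varepsilon]/(\varepsilon^2)$ is commutative and associative.
\end{enumerate}
By (a), an invariant with exactly one odd insertion vanishes. So $J_m\in H$, and the products in (e) preserve $H$. By (a) again, $(a\star b)_d$ has $D$-degree $|a|+|b|-\langle c_1,d\rangle$, so all sums over $d$ in these products are finite.

Let $E_b$ be the part of $E$ that comes from classes with $\langle c_1,d\rangle=b$, and let $\mathcal E(t)=\sum_bE_bt^b$, a polynomial in $t$. Then $E=\mathcal E(1)$, $E_b=0$ unless $r\mid b$, and $E_0=c_1\cup{}$ because $X$ is Fano. Since $E_b$ raises the $D$-degree by $1-b$, we have for every $\lambda\neq0$ and every choice of $\log\lambda$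
\begin{equation}\label{eq:grading}
\lambda^{M}E\lambda^{-M}=\sum_b\lambda^{1-b}E_b=\lambda\,\mathcal E(1/\lambda).
\end{equation}

\begin{lemma}\label{lem:spec}
The operator $E$ has the same set of eigenvalues on $H^*(X)$ and on $H$, and this set, hence also $S$, is invariant under $\mu_r$.
\end{lemma}

\begin{proof}
For a polynomial $P$, the operator $P(E)$ is quantum multiplication by $P(E)1\in H$. So $P(E)$ vanishes on $H^*(X)$, or on $H$, if and only if $P(E)1=0$; the two minimal polynomials agree. For $\zeta\in\mu_r$, identity \eqref{eq:grading} gives $\zeta^ME\zeta^{-M}=\zeta E$, because $\zeta^b=1$ when $E_b\neq0$. Thus $E$ and $\zeta E$ have the same spectrum.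
\end{proof}

The sequence $J_m$ by itself satisfies no first-order recursion that involves $E$. It does once it is completed to a sequence of operators. For $a\ge1$ and $w\in H$ put
\[
L_aw=\sum_{\langle c_1,d\rangle=a}\ \sum_\ell\Big\langle w,\frac{\phi^\ell}{1-\psi}\Big\rangle_{0,2,d}\phi_\ell\in H,
\]
and let $L_0=\mathrm{id}$ and $L_a=0$ for $a<0$.

\begin{proposition}\label{prop:qde}
For all $a\geq0$ we have $L_a1=J_a$ and
\begin{equation}\label{eq:rec}
(a+c_1)\,L_a=\sum_bL_{a-b}E_b ,
\end{equation}
where $c_1$ on the left acts by cup product.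
\end{proposition}

\begin{proof}
For $a=0$ the statements read $1=1$ and $c_1=E_0$. Let $a\ge1$. The string equation, summed over the powers of $\psi$, gives $\langle1,\frac{\phi}{1-\psi}\rangle_{0,2,d}=\langle\frac{\phi}{1-\psi}\rangle_{0,1,d}$, so $L_a1=J_a$. For \eqref{eq:rec}, fix $w,\phi\in H$ and compute $\Sigma=\sum_{\langle c_1,d\rangle=a}\langle c_1,w,\frac\phi{1-\psi}\rangle_{0,3,d}$ in two ways. Note that $(L_aw,\phi)=\sum_{\langle c_1,d\rangle=a}\langle w,\frac\phi{1-\psi}\rangle_{0,2,d}$. The divisor equation gives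
\[
\Sigma=a(L_aw,\phi)+(L_aw,c_1\cup\phi)=\big((a+c_1)L_aw,\phi\big).
\]
On the other hand, the terms of $\Sigma$ without $\psi$ add up to $(E_aw,\phi)=(L_0E_aw,\phi)$, and by topological recursion the terms with $\psi^{k+1}$, $k\ge0$, add up to $\sum_{b<a}(L_{a-b}E_bw,\phi)$.
\end{proof}

For the formal series $\mathcal L(t)=t^{c_1}\sum_at^aL_a$, identity \eqref{eq:rec} says that $t\mathcal L'=\mathcal L\,\mathcal E(t)$. By \eqref{eq:grading} with $\lambda=1/t$ we have $\mathcal E(t)=t\cdot t^{-M}Et^M$. Hence $\Phi(t)=\mathcal L(t)t^{-M}$ satisfies $t\Phi'=\Phi\,(tE-M)$, and $\Phi(t)1=t^{n/2}J(t)$ since $M1=-\frac n2$. This is \eqref{eq:Phi}, and it explains the factor $t^{n/2}$.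

We also need one fact about the Gamma function.

\begin{lemma}\label{lem:gamma}
Let $z_0>-1$ be real and let $\nu\in H$ be nilpotent for the cup product. Then $\Gamma(m+1+z_0+\nu)=m!\,m^{z_0+\nu}(1+\eta_m)$ with $\eta_m\to0$ in $H$ as $m\to\infty$.
\end{lemma}

\begin{proof}
Let $F_m(z)=\Gamma(m+1+z)/(m!\,m^z)=\Gamma(1+z)\,(z+1)\cdots(z+m)/(m!\,m^z)$. Gauss's product formula for $\Gamma(1+z)$ says that $F_m\to1$ locally uniformly on $\operatorname{Re}z>-1$. The $F_m$ are holomorphic, so $F_m^{(j)}(z_0)\to0$ for $j\ge1$, and $F_m(z_0+\nu)\to1$.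
\end{proof}

\begin{example}\label{ex:P1}
Let $X=\mathbb P^1$ with point class $p$. Then $p\star p=1$, $c_1=2p$, $r=2$ and $\beta=\frac12+2p$. The nonzero parts of $E$ are $E_01=2p$ and $E_2p=2$, so $S=\{2,-2\}$. Applying \eqref{eq:rec} to $1$ and to $p$ gives $(a+2p)J_a=2L_ap$ and $(a+2p)L_ap=2J_{a-2}$. Hence $(d+p)^2J_{2d}=J_{2d-2}$ and $J_{2d}=\Gamma(1+p)^2/\Gamma(d+1+p)^2$. For $m=2d$,
\[
J_m\,m!\,m^\beta\,2^{-(m+\beta)}=\Gamma(1+p)^2\cdot\binom{2d}{d}\frac{\sqrt d}{4^d}\cdot\Big(\frac{d!\,d^{\,p}}{\Gamma(d+1+p)}\Big)^2\longrightarrow\frac{\Gamma(1+p)^2}{\sqrt\pi},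
\]
by Lemma~\ref{lem:gamma} and $\binom{2d}d=4^d\,\Gamma(d+\frac12)/(\sqrt\pi\,d!)$. As $m$ is even, the limit for $\theta\in\pi\mathbb Z$ is this class times $e^{-\mathrm i\theta\beta}$. The answer is yes for $\mathbb P^1$.
\end{example}

\section{Reality and the necessary condition}\label{sec:nec}

Every argument about limits in this paper rests on the following uniqueness principle.

\begin{lemma}\label{lem:freq}
Let $\omega_1,\dots,\omega_q$ be distinct complex numbers of modulus $1$, and let $w_1,\dots,w_q$ be vectors in a finite-dimensional complex vector space. If $\sum_j\omega_j^kw_j\to0$ as $k\to\infty$, then all $w_j$ vanish.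
\end{lemma}

\begin{proof}
Multiply by $\bar\omega_l^{\,k}$ and average over $0\le k<K$. The average tends to $0$. It also tends to $w_l$, because $|\frac1K\sum_{k<K}\omega^k|\le\frac2{K|1-\omega|}$ when $|\omega|=1$ and $\omega\ne1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:nec}]
The class $J_m$ is a finite sum that does not depend on the dual bases. With rational bases, property (a) shows that $J_m$ is rational. Since $\beta$ is a real class, $B_m=J_m\,m!\,m^\beta\,(T')^{-(m+\beta)}$ lies in $H^*(X;\mathbb R)$ for every $T'>0$.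

(i) Put $A'=e^{\mathrm i\theta\beta}A\neq0$. The hypothesis says that $e^{-\mathrm i\theta m}B_m\to A'$ along $m\in r\mathbb Z$. Complex conjugation fixes $B_m$, so $e^{\mathrm i\theta m}B_m\to\overline{A'}$. Multiplying the first relation by $e^{2\mathrm i\theta m}$ and subtracting the second, we get $\omega^kA'-\overline{A'}\to0$ for $\omega=e^{2\mathrm ir\theta}$ and $m=rk$. If $\omega\ne1$, Lemma~\ref{lem:freq} gives $A'=0$, which is false.

(ii) Take $T'=T$, and let $Te^{\mathrm i\theta},Te^{\mathrm i\theta'}\in S$. As in (i), there are nonzero classes $A',A''$ with $e^{-\mathrm i\theta m}B_m\to A'$ and $e^{-\mathrm i\theta'm}B_m\to A''$. Hence $\omega^kA'-A''\to0$ for $\omega=e^{\mathrm ir(\theta-\theta')}$, and Lemma~\ref{lem:freq} gives $\omega=1$. So any two elements of $S$ lie in one $\mu_r$-orbit, and $S$ is that whole orbit $u\mu_r$ by Lemma~\ref{lem:spec}. By (i), $u^{2r}=T^{2r}$.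
\end{proof}

\section{Fano manifolds with nonreal extremal eigenvalues}\label{sec:counter}

By Theorem~\ref{thm:nec}(i), a Fano manifold of index $1$ with a nonreal extremal eigenvalue is a counterexample. For the toric manifolds below, the quantum ring of a product is the tensor product of the rings of the factors, so eigenvalues add. A factor $\mathbb P^2$ replaces an eigenvalue $v$ by the vertices of the triangle $v+3\mu_3$. If $v>0$, the vertex farthest from the origin is the real number $v+3$; this is what happens for $\mathbb P^1\times\mathbb P^2$. If $v<0$, the triangle points toward the origin, and its two farthest vertices are not real. So we need a Fano manifold whose spectrum is dominated by one negative eigenvalue, and $Y$ has this property.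

\subsection*{The manifold}
The fourfold $Y$ is the quotient of $(\mathbb C^4\setminus0)\times(\mathbb C^2\setminus0)$ by the action $(a,b)\cdot(z,w_1,w_2)=(az,\,bw_1,\,a^{-3}bw_2)$ of $(\mathbb C^*)^2$. The coordinates $z_1,\dots,z_4,w_1,w_2$ are sections of line bundles with classes $h,h,h,h,\xi,\xi-3h$, where $h,\xi$ is a basis of $H^2(Y;\mathbb Z)$, and $c_1(Y)$ is the sum $h+2\xi$ of these classes. Let $C_1$ be a line in the section $\{w_2=0\}\cong\mathbb P^3$ and $C_2$ a fiber of $Y\to\mathbb P^3$. Since $w_1$ has no zero on the section, $h\cdot C_1=1$ and $\xi\cdot C_1=0$; also $h\cdot C_2=0$ and $\xi\cdot C_2=1$. The classes $h$ and $\xi$ are nef, being base point free: use the sections $z_j$ for $h$, and $w_1$, $w_2z_j^3$ for $\xi$. A nef class $ah+b\xi$ has $a,b\ge0$, as one sees by pairing with $C_1$ and $C_2$. So $h$ and $\xi$ span the nef cone, $h+2\xi$ lies in its interior and is ample, and $Y$ is Fano. The product $X_k$ is a toric Fano manifold with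
\[
c_1=h+2\xi+3p+2\sum_{j=1}^kp_j ,
\]
where $p$ and $p_j$ are the hyperplane classes of $\mathbb P^2$ and of the $j$-th factor $\mathbb P^1$. The curve $C_1$ has $\langle c_1,C_1\rangle=1$, so $r=1$ for $Y$ and for every $X_k$.

\subsection*{The quantum ring}
For a toric Fano manifold the small quantum cohomology ring is Batyrev's ring \cite{Bat}, as proved by Givental \cite{Giv}; see also \cite[Ch.~11]{CK}. We recall the statement at $\tau=0$, where all Novikov variables equal $1$. Let $D_j$ be the classes of the coordinate divisors. A \emph{primitive collection} is a minimal set $P$ of coordinates without common zero. It determines a curve class $d_P$ such that $D_j\cdot d_P=1$ for $j\in P$, $D_j\cdot d_P\le0$ for $j\notin P$, and the coordinates with $D_j\cdot d_P<0$ have a common zero. The ring is the quotient of the symmetric algebra of $H^2$ by the relations $\prod_{j\in P}D_j=\prod_{j\notin P}D_j^{-D_j\cdot d_P}$, one for each $P$.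

The primitive collections of $X_k$ are $\{z_1,\dots,z_4\}$ with class $C_1$, for which $(\xi-3h)\cdot C_1=-3$; $\{w_1,w_2\}$ with class $C_2$; and the coordinates of each projective factor, with the class of a line. Therefore $(H^*(X_k),\star)$ is the ring
\[
\mathbb C[h,\xi,p,p_1,\dots,p_k]\big/\big(h^4=(\xi-3h)^3,\ \ \xi(\xi-3h)=1,\ \ p^3=1,\ \ p_j^2=1\big).
\]
A finite-dimensional commutative algebra is the product of its local rings, and multiplication by an element $c$ has on each local ring the single eigenvalue given by the value of $c$ at that point. So the eigenvalues of $E$ are the values of $c_1$ at the points of the spectrum, and an eigenvalue is simple if it is attained at only one point, whose local ring is $\mathbb C$.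

The source of the negative eigenvalue is visible in the relations: where $\xi$ is small, the first relation is close to $h^4=(-3h)^3$, which has the solution $h=-27$. To make this precise put $y=\xi-3h$. The second relation gives $\xi=y^{-1}$ and $h=\frac{1-y^2}{3y}$, and the first becomes $f(y)=0$, where
\[
f(y)=(1-y^2)^4-81y^7,\qquad h+2\xi=\kappa(y):=\frac{7-y^2}{3y}.
\]
Since $f(0)=1$, the element $y$ is invertible modulo $f$. The ring of $Y$ is $\mathbb C[y]/(f)$, and the ring of $X_k$ is $\mathbb C[y,p,p_1,\dots,p_k]/(f,\,p^3-1,\,p_j^2-1)$.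

\begin{lemma}\label{lem:roots}
The polynomial $f$ has a simple real root $y_0>81$ with $\tau:=-\kappa(y_0)>26$. Every other root $y$ satisfies $|\kappa(y)|<8$.
\end{lemma}

\begin{proof}
On $|y|=2$ we have $|1-y^2|^4\le5^4=625<81\cdot2^7=|81y^7|$. By Rouch\'e's theorem, $f$ has exactly seven roots in $|y|<2$, counted with multiplicity, and none on $|y|=2$. Since $\deg f=8$, one simple root $y_0$ lies in $|y|>2$. Now $f(81)=(81^2-1)^4-81^8<0$ and $f(y)\to+\infty$ as $y\to+\infty$, so $y_0$ is real and $y_0>81$. The function $\kappa(y)=\frac13(\frac7y-y)$ decreases on $y>0$, so $\kappa(y_0)<\kappa(81)=-\frac{6554}{243}<-26$. If $|y|\le\frac13$, then $|1-y^2|^4\ge(\frac89)^4>\frac12>\frac1{27}\ge81|y|^7$, so $y$ is not a root. The other roots thus satisfy $\frac13<|y|<2$, and $|\kappa(y)|<\frac13(21+2)<8$.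
\end{proof}

\begin{proposition}\label{prop:S}
Let $u_\pm=-(\tau+\frac32)\pm\frac{3\sqrt3}2\mathrm i$. For $X_k$ we have $S=\{u_+-2k,\,u_--2k\}$, and both eigenvalues are simple. For $k=0$, $T=\sqrt{\tau^2+3\tau+9}$.
\end{proposition}

\begin{proof}
Put $\rho=\tau+\frac32$. For $k=0$ the eigenvalues are $\kappa(y)+3\omega$ with $f(y)=0$ and $\omega^3=1$. The root $y_0$ gives $u_\pm=-\tau+3e^{\pm2\pi\mathrm i/3}$, with $|u_\pm|^2=\rho^2+\frac{27}4=\tau^2+3\tau+9$, and $-\tau+3$, of modulus $\tau-3<\rho$. The other roots give eigenvalues of modulus less than $11<\rho$. So every point of the spectrum other than $(y_0,e^{\pm2\pi\mathrm i/3})$ gives a value $w$ with $|w|<\rho<|u_\pm|$.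

For general $k$ the eigenvalues are $w+\sigma$, where $w$ is an eigenvalue for $k=0$ and $\sigma=2\sum_jp_j$ with $p_j=\pm1$. Thus $|\sigma|\le2k$, and $\sigma=-2k$ only when all $p_j=-1$. If $w\ne u_\pm$, then $|w+\sigma|<\rho+2k=|\operatorname{Re}(u_\pm-2k)|<|u_\pm-2k|$. If $w=u_\pm$ and $\sigma>-2k$, then $-\rho-2k<-\rho+\sigma<\rho+2k$; so $w+\sigma$ has the same imaginary part as $w-2k$ and a real part of smaller modulus, and $|w+\sigma|<|w-2k|$. Hence $S=\{u_\pm-2k\}$, and each of these values is attained at one point. The local ring there is $\mathbb C$, since $y_0$ is a simple root of $f$ and the roots of $p^3-1$ and $p_j^2-1$ are simple.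
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
We have shown that $X_k$ is Fano with $r=1$ and that $S$ consists of two conjugate nonreal numbers. If $Te^{\mathrm i\theta}\in S$, then $e^{2\mathrm ir\theta}=e^{2\mathrm i\theta}\ne1$, and Theorem~\ref{thm:nec}(i) excludes a nonzero $A_\theta$.
\end{proof}

\section{Reduced blocks}\label{sec:blocks}

We turn to Theorem~\ref{thm:asym}; from here on all operators act on $H$. By Lemma~\ref{lem:spec}, each $u\in S$ is an eigenvalue of $E$ on $H$. The spectral projection $\pi_u$ onto $H_u$ is a nonzero polynomial expression in $E$, hence it is quantum multiplication by $e_u=\pi_u1\ne0$. So $e_u$ is an idempotent, $H_u=e_u\star H$ is an algebra with unit $e_u$, and $\pi_u$ is self-adjoint for the pairing by property (e). If $u$ is simple, then $H_u=\mathbb Ce_u$ is reduced. The pairing is symmetric and nondegenerate on $H$, and $(Ma,b)=-(a,Mb)$, because $(a,b)\neq0$ for homogeneous $a,b$ forces $|a|+|b|=n$.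

In \eqref{eq:Phi} the term $M/t$ is small, but it is not integrable at infinity: its component along the block of $u$ could multiply $e^{ut}$ by a power of $t$, and so change the factor $m^\beta$ in \eqref{eq:main}. The next lemma says that this component vanishes. It is the only place where the hypothesis of Theorem~\ref{thm:asym} is used.

\begin{lemma}\label{lem:block}
If $H_u$ is reduced, then $E\pi_u=u\pi_u$ and $\pi_uM\pi_u=0$.
\end{lemma}

For $\mathbb P^1$ we have $e_{\pm2}=\frac12(1\pm p)$, $M1=-\frac12$ and $Mp=\frac12p$, so $Me_2=-\frac12e_{-2}$: the operator $M$ exchanges the two blocks.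

\begin{proof}
A reduced finite-dimensional commutative $\mathbb C$-algebra is a product of copies of $\mathbb C$. So $H_u=\bigoplus_{j=1}^q\mathbb Ce_j$ with $e_j\star e_j=e_j$ and $e_j\star e_l=0$ for $j\ne l$. For $v\in H$ we have $v\star e_j=(v\star e_u)\star e_j\in\mathbb Ce_j$; write $v\star e_j=v_je_j$. For $v=c_1$ this says that $e_j$ is an eigenvector of $E$ in $H_u$, so its eigenvalue is $u$, and $E\pi_u=u\pi_u$.

Write $\pi_uMe_j=\sum_lM_{lj}e_l$. We have $(e_l,e_j)=(e_l\star e_j,1)=0$ for $l\neq j$. Also $(e_j,v)=(e_j,e_j\star v)=v_j(e_j,e_j)$ for all $v\in H$, so $(e_j,e_j)\ne0$. Since $\pi_u$ is self-adjoint and $M$ is antisymmetric, $M_{jj}(e_j,e_j)=(Me_j,e_j)=0$, and $M_{jj}=0$. This finishes the proof when $q=1$.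

For $l\ne j$ antisymmetry only relates $M_{lj}$ to $M_{jl}$. The additional information comes from deforming the product, because $M$ appears in the first-order variation of multiplication by $c_1$. Fix $v\in H$ and the product $\star_\varepsilon$ of property (e). By the divisor equation, $\langle c_1,a,v,\phi^\ell\rangle_{0,4,d}=\langle c_1,d\rangle\langle a,v,\phi^\ell\rangle_{0,3,d}$, so $c_1\star_\varepsilon a=Ea+\varepsilon Fa$ with $Fa=\sum_d\langle c_1,d\rangle(v\star a)_d$. For homogeneous $v$ and $a$ we have $D(v\star a)_d=(|v|+|a|-\langle c_1,d\rangle)(v\star a)_d$. Summing over $d$, and using that $D-M$ is a scalar, we get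
\begin{equation}\label{eq:F}
Fa=(Dv)\star a+v\star Ma-M(v\star a),
\end{equation}
and by linearity this holds for all $v,a\in H$.

The idempotent $e_j$ lifts. Write $e_j\star_\varepsilon e_j=e_j+\varepsilon\gamma$. Then $\tilde e_j=e_j+\varepsilon\eta$ is idempotent if and only if $(1-2e_j)\star\eta=\gamma$, and $1-2e_j$ is its own inverse, so such $\eta\in H$ exists. The element $c_1\star_\varepsilon\tilde e_j-u\tilde e_j$ vanishes modulo $\varepsilon$, so it equals $\varepsilon\chi$ with $\chi\in H$. By associativity it is fixed by multiplication with $\tilde e_j$, so $\chi=e_j\star\chi\in\mathbb Ce_j$. Comparing $\varepsilon$-parts gives $\chi=(E-u)\eta+Fe_j$. Apply $\pi_u$, which kills $(E-u)\eta$ and commutes with $v\star{}$. By \eqref{eq:F} and $(Dv)\star e_j\in\mathbb Ce_j$,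
\[
v\star\pi_uMe_j-v_j\,\pi_uMe_j=\sum_l(v_l-v_j)M_{lj}\,e_l\ \in\ \mathbb Ce_j .
\]
For $l\neq j$ take $v=e_l$, the direction that separates $e_l$ from $e_j$. The sum is then $M_{lj}e_l$, so $M_{lj}=0$.
\end{proof}

\section{The Laplace transform and the asymptotic formula}\label{sec:laplace}

Equation \eqref{eq:Phi} has an irregular singular point at $t=\infty$, and the growth of $\Phi$ there does not directly control single coefficients. The Laplace transform removes both difficulties. It turns $e^{ut}$ into a singularity at the finite point $\lambda=u$. And since $\int_0^\infty e^{-\lambda t}t^{\sigma-1}dt=\Gamma(\sigma)\lambda^{-\sigma}$, it multiplies $J_m$ by a Gamma factor that matches the normalization in \eqref{eq:main}. The result is a power series in $x=1/\lambda$ whose coefficients can be read off from its singularities on the circle of convergence. We transform $t^N\Phi(t)$, with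
\[
N=n+\tfrac12 .
\]
The properties needed are $N+1>\frac n2$, which keeps the Gamma factors finite and $N+1-M$ invertible; $N\notin\mathbb Z$, which excludes resonance at the singular points; and $N>0$, which lets the singular terms dominate. Applied to the vector $1$, the termwise transform is $\lambda^{-(N+1+\beta)}g(1/\lambda)$, where
\begin{equation}\label{eq:g}
g(x)=\sum_{m\ge0}b_mx^m,\qquad b_m=\Gamma(m+N+1+\beta)J_m .
\end{equation}

\begin{example}\label{ex:P1g}
For $\mathbb P^1$ we have $N=\frac32$, and by Example~\ref{ex:P1} the $H^0$-component of $b_{2d}$ is $\Gamma(2d+3)/(d!)^2=(2d+2)(2d+1)\binom{2d}d$. Since $\sum_d\binom{2d}dx^{2d}=(1-4x^2)^{-1/2}$, the $H^0$-component of $g$ is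
\[
\frac{d^2}{dx^2}\,\frac{x^2}{\sqrt{1-4x^2}}=\frac{2+4x^2}{(1-2x)^{5/2}(1+2x)^{5/2}} .
\]
It is singular exactly at $x=1/u$ for $u\in S=\{\pm2\}$, where it is $(1-ux)^{-N-1}$ times a holomorphic function with value $3\cdot2^{-5/2}$. The coefficient of $x^m$ in $(1-ux)^{-5/2}$ is asymptotic to $u^mm^{3/2}/\Gamma(\frac52)$, and $\Gamma(\frac52)=\frac34\sqrt\pi$. So each $u$ contributes $m^Nu^m/\sqrt{2\pi}$. The $H^0$-component of $V_{\pm2}$ is $1/\sqrt{2\pi}$, and that of $rT^{-\beta}V_2$ is $2\cdot2^{-1/2}/\sqrt{2\pi}=1/\sqrt\pi$, in agreement with Example~\ref{ex:P1}.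
\end{example}

In general there is no closed formula, and a differential equation takes its place. We use twice the convergence of formal solutions at a singular point of the first kind (see \cite{CL}), in the following form.

\begin{lemma}\label{lem:formal}
Let $\mathcal A(x)=\sum_j\mathcal A_jx^j$ be holomorphic in $|x|<\varrho$ with values in the endomorphisms of a finite-dimensional normed space. Every formal power series $v=\sum_av_ax^a$ with $xv'=\mathcal A(x)v$ converges in $|x|<\varrho$.
\end{lemma}

\begin{proof}
Let $0<\varrho_2<\varrho_1<\varrho$ and $q=\varrho_2/\varrho_1$, and choose $C$ with $\|\mathcal A_j\|\le C\varrho_1^{-j}$. From $(a-\mathcal A_0)v_a=\sum_{j=1}^a\mathcal A_jv_{a-j}$, the numbers $n_a=\|v_a\|\varrho_2^a$ satisfy $(a-\|\mathcal A_0\|)n_a\le\frac{Cq}{1-q}\max_{a'<a}n_{a'}$. So $n_a\le\max_{a'<a}n_{a'}$ for large $a$, the $n_a$ are bounded, and $v$ converges in $|x|<\varrho_2$.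
\end{proof}

\subsection*{The transformed equation}
For $w\in H^{2k}(X)$ the $a$-th term of $t^N\Phi(t)w$ is $t^{\sigma_{a,k}-1}L_aw$, where $\sigma_{a,k}=N+1+\frac n2-k+a+c_1$. The scalar part of $\sigma_{a,k}$ is at least $N+1-\frac n2>0$. The Laplace transform serves only as motivation for the definitions
\[
G_aw=\Gamma(\sigma_{a,k})L_aw\quad(w\in H^{2k}(X)),\qquad Z(x)=\sum_{a\ge0}G_ax^a .
\]
By Proposition~\ref{prop:qde}, $Z(x)1=g(x)$.

\begin{proposition}\label{prop:Z}
The series $Z(x)$ converges in $|x|<1/T$ and is invertible at every point of this disk. It continues holomorphically to a neighborhood of each $x_0$ with $|x_0|=1/T$ and $1/x_0\notin S$. For any local branch of $\log\lambda$ in $|\lambda|>T$, the function $W(\lambda)=\lambda^{-(N+1)-c_1}Z(1/\lambda)\lambda^M$ satisfies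
\begin{equation}\label{eq:W}
W'(\lambda)=W(\lambda)R(\lambda),\qquad R(\lambda)=(M-N-1)(\lambda-E)^{-1}.
\end{equation}
\end{proposition}

\begin{proof}
Let $G_a^+=(a+N+1+c_1)G_a-G_aM$. For $w\in H^{2k}(X)$ we have $Mw=(k-\frac n2)w$, so $G_a^+w=\sigma_{a,k}\Gamma(\sigma_{a,k})L_aw=\Gamma(\sigma_{a,k}+1)L_aw$. The class $E_bw$ has $D$-degree $k+1-b$, and $\sigma_{a-b,\,k+1-b}+1=\sigma_{a,k}$. Hence \eqref{eq:rec} gives
\[
G_a^+w-\sum_bG^+_{a-b}E_bw=\Gamma(\sigma_{a,k})\big(\sigma_{a,k}-a-c_1\big)L_aw=G_a(N+1-M)w .
\]
So the series $Z^+=\sum_aG_a^+x^a=xZ'+(N+1+c_1)Z-ZM$ satisfies $Z^+(1-\mathcal E(x))=Z(N+1-M)$.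

By \eqref{eq:grading}, $1-\mathcal E(x)=\lambda^M(1-xE)\lambda^{-M}$ for $x=1/\lambda\neq0$, and $\mathcal E(0)=c_1\cup{}$ is nilpotent. Thus $\det(1-\mathcal E(x))=\det(1-xE)$ for all $x$, and
\begin{equation}\label{eq:Z}
xZ'=-(N+1+c_1)Z+Z\,Q(x),\qquad Q(x)=M+(N+1-M)(1-\mathcal E(x))^{-1},
\end{equation}
where $Q$ is holomorphic except at the points $1/v$ with $v$ a nonzero eigenvalue of $E$. Equation \eqref{eq:Z} is linear in $Z\in\operatorname{End}H$, so Lemma~\ref{lem:formal} gives convergence in $|x|<1/T$. In a small disk around a point $x_0$ as in the statement, the coefficients of \eqref{eq:Z} divided by $x$ are holomorphic, so the solution $Z$ continues to that disk.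

The operator $Z(0)=G_0$ maps $w\in H^{2k}(X)$ to $\Gamma(N+1+\frac n2-k)w$ plus terms of higher degree, so it is invertible. By Liouville's formula, $x(\det Z)'=\operatorname{tr}(Q-N-1-c_1)\det Z$. A solution of this scalar equation on the connected set $0<|x|<1/T$ has no zero unless it vanishes identically, so $Z$ is invertible.

Finally, $\lambda\frac{d}{d\lambda}=-x\frac d{dx}$ gives $\lambda W'=-\lambda^{-(N+1)-c_1}Z^+\lambda^M$. Insert $Z^+=Z(N+1-M)(1-\mathcal E(x))^{-1}$ and $(1-\mathcal E(x))^{-1}\lambda^M=\lambda^M(1-xE)^{-1}$ to get $\lambda W'=W(M-N-1)(1-xE)^{-1}$, which is \eqref{eq:W}.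
\end{proof}

\subsection*{The singular points}
It remains to describe $g$ near $1/u$ for $u\in S$, and to show that the singular part does not vanish on the particular vector $1$. Powers of $1-ux$ are taken with the principal branch; they are holomorphic at all points of the closed disk $|x|\le1/T$ other than $1/u$.

\begin{proposition}\label{prop:local}
Let $u\in S$ with $H_u$ reduced. There are a disk $\Delta$ centered at $1/u$ and holomorphic functions $h_1,h_2:\Delta\to H$ with $h_2(1/u)\ne0$ such that
\[
g(x)=h_1(x)+(1-ux)^{-N-1}h_2(x)\qquad(x\in\Delta,\ |x|<1/T).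
\]
\end{proposition}

\begin{proof}
Put $s=\lambda-u$. Since $E\pi_u=u\pi_u$, the resolvent $(\lambda-E)^{-1}$ is $\pi_u/s$ plus a function holomorphic at $u$. So $R=\sum_{j\ge-1}R_js^j$ has a simple pole, with
\[
R_{-1}=-(N+1)\Pi,\qquad\Pi=\Big(1-\frac M{N+1}\Big)\pi_u .
\]
Since $\pi_uM\pi_u=0$, we have $\pi_u\Pi=\pi_u$ and therefore $\Pi^2=\Pi$. Consequently $s^{R_{-1}}=(1-\Pi)+s^{-N-1}\Pi$.

The product $s^{R_{-1}}\mathcal H$ solves \eqref{eq:W} if $s\mathcal H'=\mathcal H\cdot sR-R_{-1}\mathcal H$. For $\mathcal H=\sum_j\mathcal H_js^j$ with $\mathcal H_0=1$ this reads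
\[
j\mathcal H_j+[R_{-1},\mathcal H_j]=\sum_{l<j}\mathcal H_lR_{j-l-1}\qquad(j\ge1).
\]
The eigenvalues of $[R_{-1},\,\cdot\,]$ lie in $\{0,\pm(N+1)\}$, and $N\notin\mathbb Z$, so the left side is an invertible function of $\mathcal H_j$ and the recursion can be solved. By Lemma~\ref{lem:formal}, $\mathcal H$ is holomorphic near $\lambda=u$, and it is invertible there since $\mathcal H(u)=1$.

Choose $\Delta$ so small that $0\notin\Delta$ and $\mathcal H$ is holomorphic and invertible at $\lambda=1/x$ for $x\in\Delta$, and fix a branch of $\log\lambda$ on $\Delta$. On the convex set $U=\Delta\cap\{|x|<1/T\}$ we have $s=\lambda(1-ux)$, and we define $s^{-N-1}=\lambda^{-N-1}(1-ux)^{-N-1}$. Both $W$ and $s^{R_{-1}}\mathcal H$ are invertible solutions of \eqref{eq:W} on the connected set $U$, so $W=Ks^{R_{-1}}\mathcal H$ with a constant $K\in GL(H)$. Since $\lambda^{-M}1=\lambda^{n/2}1$, we have $g=Z1=\lambda^{N+1+\beta}W1$, and the formula holds with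
\[
h_1=\lambda^{N+1+\beta}K(1-\Pi)\mathcal H1,\qquad h_2=\lambda^\beta K\Pi\mathcal H1 .
\]
At $\lambda=u$ we get $h_2(1/u)=u^\beta K\big(1-\frac M{N+1}\big)e_u$. Here $e_u\ne0$, and all three operators are invertible, the last because the eigenvalues of $M$ lie in $[-\frac n2,\frac n2]$.
\end{proof}

\subsection*{The coefficients}

\begin{proof}[Proof of formula \eqref{eq:main} with $V_u\neq0$]
For $u\in S$ let $h_{2,u}$ be the function $h_2$ of Proposition~\ref{prop:local}, expand $h_{2,u}=\sum_{j\ge0}h_u^{(j)}(1-ux)^j$ near $1/u$, and set $V_u=h_u^{(0)}/\Gamma(N+1)\ne0$. Let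
\[
\tilde g(x)=g(x)-\sum_{u\in S}\sum_{j=0}^{n+1}h_u^{(j)}(1-ux)^{j-N-1}.
\]
Near $1/u$ the function $\tilde g$ is holomorphic up to a term $(1-ux)^{1/2}$ times a holomorphic function, because $n+2-(N+1)=\frac12$. Near the other points of $|x|=1/T$ it is holomorphic by Proposition~\ref{prop:Z}. So $\tilde g$ is holomorphic in the open disk and continuous on the closed disk $|x|\le1/T$, and Cauchy's estimate bounds its coefficients by a constant times $T^m$. For $\alpha>0$, the binomial series and Lemma~\ref{lem:gamma} show that the coefficient of $x^m$ in $(1-ux)^{-\alpha}$ is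
\[
u^m\frac{\Gamma(m+\alpha)}{\Gamma(\alpha)\,m!}=\frac{u^mm^{\alpha-1}}{\Gamma(\alpha)}\,(1+o(1)).
\]
We apply this with $\alpha=N+1-j\ge\frac12$. The terms with $j\ge1$ are $O(T^mm^{N-1})$, and $N>0$, so
\[
b_m=m^N\Big(\sum_{u\in S}u^mV_u+o(T^m)\Big).
\]
By \eqref{eq:g} and Lemma~\ref{lem:gamma} with $z_0=N+\frac n2$ and $\nu=c_1$, we have $b_m=m^N(1+\eta_m)\,m!\,m^\beta J_m$ with $\eta_m\to0$. Multiplying by $m^{-N}(1+\eta_m)^{-1}$ gives \eqref{eq:main}.
\end{proof}

\begin{remark}\label{rem:hyp}
The two conclusions of Lemma~\ref{lem:block} enter at two distinct points of the proof of Proposition~\ref{prop:local}. If $E-u$ is a nonzero nilpotent operator on $H_u$, then $R$ has a pole of order at least two at $u$, since $M-N-1$ is invertible, and Lemma~\ref{lem:formal} does not apply. If $E\pi_u=u\pi_u$ but $\pi_uM\pi_u\ne0$, the pole is simple, but the nonzero eigenvalues of its residue are those of $\pi_uM\pi_u-(N+1)$ on $H_u$, and $\Pi$ is not a projection; the local form with the single exponent $-N-1$ is then not available.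
\end{remark}

\section{The criterion and examples}\label{sec:crit}

\begin{proof}[End of the proof of Theorem~\ref{thm:asym}]
Let $\zeta\in\mu_r$. Since $J_m=0$ for $r\nmid m$, we have $(\zeta^m-1)J_m=0$ for all $m$. Multiply \eqref{eq:main} by $\zeta^m-1$ and reindex the first sum, using $\zeta S=S$:
\[
\sum_{u\in S}u^m\big(V_{\zeta^{-1}u}-V_u\big)=o(T^m).
\]
Dividing by $T^m$ and applying Lemma~\ref{lem:freq} gives $V_{\zeta^{-1}u}=V_u$ for all $u\in S$.

Let $u_1,\dots,u_q$ represent the $\mu_r$-orbits in $S$, and fix $\theta\in\mathbb R$. For $m=rk$ the $r$ elements of the $j$-th orbit contribute $ru_j^{rk}V_{u_j}$ to \eqref{eq:main}, so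
\[
J_m\,m!\,m^\beta\,T^{-(m+\beta)}e^{-\mathrm i\theta(m+\beta)}=\sum_{j=1}^q\omega_j^kA_j+o(1),
\]
with $\omega_j=\big(u_j/Te^{\mathrm i\theta}\big)^r$ and $A_j=rT^{-\beta}e^{-\mathrm i\theta\beta}V_{u_j}\ne0$. The $\omega_j$ have modulus $1$, and they are distinct because different orbits have different $r$-th powers. Suppose that the limit exists and equals $A$. Then $\sum_j\omega_j^kA_j-1^kA\to0$. If some $\omega_j$ differs from $1$, Lemma~\ref{lem:freq} gives $A_j=0$, a contradiction. So every $\omega_j$ equals $1$; hence $q=1$ and $u_1^r=(Te^{\mathrm i\theta})^r$, that is, $S=Te^{\mathrm i\theta}\mu_r$. Conversely, if $S=Te^{\mathrm i\theta}\mu_r$, we may take $u_1=Te^{\mathrm i\theta}$, and the limit is $A_1$. The last assertion follows, since a single orbit $S$ equals $Te^{\mathrm i\theta}\mu_r$ for each of its elements $Te^{\mathrm i\theta}$.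
\end{proof}

For the manifolds of Theorem~\ref{thm:counter} the failure is an oscillation, and no other choice of $\theta$ repairs it.

\begin{corollary}\label{cor:osc}
For $X_k$, with $S=\{u,\bar u\}$, we have $m!\,m^\beta J_m=u^mV_u+\bar u^mV_{\bar u}+o(T^m)$ with $V_u,V_{\bar u}\ne0$. The limit in \eqref{eq:limit} exists for no $\theta\in\mathbb R$, not even with $A=0$.
\end{corollary}

\begin{proof}
By Proposition~\ref{prop:S} both extremal eigenvalues are simple, so Theorem~\ref{thm:asym} applies. Since $r=1$, an orbit has one element, while $S$ has two.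
\end{proof}

\begin{example}\label{ex:signs}
Both signs in Theorem~\ref{thm:nec}(ii) occur when the answer is yes. For $\mathbb P^n$ the quantum ring is $\mathbb C[p]/(p^{n+1}-1)$, $c_1=(n+1)p$ and $r=n+1$. The eigenvalues $(n+1)\mu_{n+1}$ are simple and form one orbit with $u^r=T^r$, so the answer is yes by Theorem~\ref{thm:asym}. For $Y$ we have $r=1$, and Lemma~\ref{lem:roots} shows that $S=\{-\tau\}$ with $-\tau$ simple, so $u^r=-T^r$. By Theorem~\ref{thm:asym} the answer for $Y$ is yes, with the limit existing exactly for $\theta\in\pi+2\pi\mathbb Z$, although $T$ itself is not an eigenvalue of $E$.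
\end{example}

\begin{thebibliography}{9}

\bibitem{Bat} Batyrev, \emph{Quantum cohomology rings of toric manifolds}, Ast\'erisque 218 (1993).

\bibitem{CL} Coddington and Levinson, Ch.~4.

\bibitem{CK} Cox and Katz, \emph{Mirror Symmetry and Algebraic Geometry}.

\bibitem{Giv} Givental, \emph{A mirror theorem for toric complete intersections}, 1998.

\bibitem{Hau} ChunYin Hau, \emph{Continuous and Discrete Asymptotic Behaviours of the J-function of a Fano Manifold}, arXiv:2503.06570 (2025).

\end{thebibliography}
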